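\title{Topological conjugacies between time changes of Heisenberg nilflows}

\begin{abstract}
We consider two smooth time changes, generated by $X/f$ and $X/g$, of a
Diophantine nilflow on a compact Heisenberg nilmanifold. We show that they are
topologically conjugate if and only if, after $f$ is transported by an affine
symmetry of the nilflow, $f-g$ is a smooth coboundary, and that every
topological conjugacy between them is smooth. This answers, modulo symmetries,
a question of Forni and Kanigowski. The main step holds for every minimal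
nilflow: a topological conjugacy between two continuous time changes is an
affine symmetry followed by a shift along the orbits. Smoothness then follows
from the known rigidity of the nilflow itself among its time changes. We also
determine all symmetries of an irrational Heisenberg nilflow.
\end{abstract}

\section{The question and the results}\label{sec:intro}

A time change of a flow keeps the orbits and alters the speed along them. Two
time changes of the same flow can be conjugate for two evident reasons: one
may slide each point along its own orbit, and one may apply a symmetry of the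
original flow. We show that for minimal nilflows there is no other reason.

\subsection{Nilflows}
Let $N$ be a connected, simply connected nilpotent Lie group with
$\dim N\ge 2$ and Lie algebra $\mathfrak n$. Let $\Gamma<N$ be a lattice, so
that $M=\Gamma\backslash N$ is a compact manifold, and let $\mu$ be the
normalized Haar measure on $M$. An element $X\in\mathfrak n$ defines the
\emph{nilflow} $\phi=(\phi_t)_{t\in\mathbb{R}}$,
\[
\phi_t(\Gamma x)=\Gamma x\exp(tX).
\]
It preserves $\mu$. We denote its generating vector field by $X$ as well, and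
we write $y_t=\phi_t(y)$ for $y\in M$. A flow is \emph{minimal} if every orbit
is dense.

Let $p:N\to V=N/[N,N]$ be the quotient map. The group $V$ is a real vector
space, $p(\Gamma)$ is a lattice in $V$, and $M$ projects onto the torus
$\Gamma[N,N]\backslash N=V/p(\Gamma)$, the \emph{maximal torus factor}. The
nilflow projects to the linear flow $v\mapsto v+t\bar X$, where $\bar X\in V$
is the image of $X$.

Our main case is the \emph{Heisenberg group}, the group of real upper
triangular unipotent $3\times3$ matrices. Here $[N,N]$ is the center, which is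
a line, and the torus factor is $\mathbb{T}^2$. Choose a basis of $p(\Gamma)$,
so that $V=\mathbb{R}^2$, $p(\Gamma)=\mathbb{Z}^2$ and
$\bar X=(\omega_1,\omega_2)$. The nilflow is \emph{irrational} if
$k\cdot\bar X\neq0$ for all $k\in\mathbb{Z}^2\setminus\{0\}$; then its
\emph{slope} $\alpha=\omega_2/\omega_1$ is an irrational number. It is
\emph{Diophantine} if there are $C,\sigma>0$ with
$|k\cdot\bar X|\ge C|k|^{-\sigma}$ for all $k\in\mathbb{Z}^2\setminus\{0\}$.
These two properties, and the property that the slope is a quadratic
irrational, do not depend on the basis.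

\subsection{Time changes and coboundaries}
Assume that $\phi$ is minimal. For a continuous function $f>0$ on $M$, the
\emph{time change} $\phi^f$ is the flow defined by
\begin{equation}\label{eq:timechange}
\phi^f_\tau(y)=y_t\quad\text{where}\quad\tau=\int_0^t f(y_r)\,dr .
\end{equation}
Thus $\int_0^tf(y_r)\,dr$ is the time that $\phi^f$ needs to travel from $y$
to $y_t$. For smooth $f$ we have $dt/d\tau=1/f(y_t)$, so $\phi^f$ is the flow
of the vector field $X/f$. Two flows $\Phi,\Phi'$ on $M$ are \emph{$C^0$
conjugate} if there is a homeomorphism $H$ of $M$ with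
$H\circ\Phi_t=\Phi'_t\circ H$ for all $t$; we call $H$ a conjugacy from $\Phi$
to $\Phi'$.

For continuous functions $k,u$ on $M$ we write $k=Xu$ if
\begin{equation}\label{eq:coboundary}
u(y_t)-u(y)=\int_0^t k(y_r)\,dr\qquad\text{for all }y\in M,\ t\in\mathbb{R},
\end{equation}
and we call $k$ a \emph{continuous coboundary}. If $u$ is smooth,
\eqref{eq:coboundary} says that $k$ is the derivative of $u$ along $X$, and
$k$ is a \emph{smooth coboundary}. Integrating \eqref{eq:coboundary} with
$t=1$ over $M$ shows that a continuous coboundary has zero mean: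
$\int k\,d\mu=0$. A smooth time change $\phi^f$ is \emph{trivial} if $f$ is
smoothly cohomologous to a constant, that is, if $f-c$ is a smooth coboundary
for some constant $c$.

If $f-g=Xu$, the clocks of $\phi^f$ and $\phi^g$ differ along each orbit by
the bounded amount $u(y_t)-u(y)$, and this discrepancy can be absorbed by
moving each point $y$ to $\phi_{b(y)}(y)$ for a suitable function $b$
(Lemma~\ref{lem:shift}). So cohomologous functions give conjugate flows, and
it is natural to ask for the converse. On $\mathbb{T}^2$ with a Diophantine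
frequency vector $\omega$ there is little to ask. If $f$ is smooth with
Fourier coefficients $f_k$, then the numbers $u_k=f_k/(2\pi i\,k\cdot\omega)$,
$k\ne0$, decay faster than any power of $|k|$; they define a smooth $u$ with
$f-f_0=Xu$, and every smooth time change is trivial. On a Heisenberg
nilmanifold non-trivial time changes exist (Example~\ref{ex:central}). When
one of the two flows is the nilflow itself, the converse is the following
known result, which we use without proof.

\begin{theorem}[known result]\label{thm:known}
Let $\phi$ be a Diophantine Heisenberg nilflow and let $f$ be smooth and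
positive. If $\phi^f$ is $C^0$ conjugate to $\phi$, then $f$ is smoothly
cohomologous to a constant, and $\phi^f$ is $C^\infty$ conjugate to $\phi$.
\end{theorem}

\subsection{Symmetries}
A \emph{symmetry with factor $c>0$} is a homeomorphism $\psi$ of $M$ with
$\psi\circ\phi_t=\phi_{ct}\circ\psi$ for all $t$; we also call the pair
$(\psi,c)$ a symmetry. Translations by central elements of $N$ are symmetries
with factor $1$. A symmetry transports time changes:
\begin{equation}\label{eq:transport}
\psi\text{ is a conjugacy from }\phi^f\text{ to }\phi^{f'},\qquad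
f'=c^{-1}f\circ\psi^{-1}.
\end{equation}
Indeed $\psi(y_t)=\phi_{ct}(\psi y)$, and the substitution $r=cs$ gives
$\int_0^{ct}f'(\phi_r\psi y)\,dr=\int_0^t cf'(\psi(y_s))\,ds
=\int_0^tf(y_s)\,ds$. The difference $f-f'$ need not be a coboundary.

\begin{example}\label{ex:central}
Write $[x_1,x_2,x_3]$ for the unipotent matrix with entries $x_1,x_2,x_3$ in
positions $(1,2),(2,3),(1,3)$, so that
\[
[x_1,x_2,x_3][x_1',x_2',x_3']=[x_1+x_1',\,x_2+x_2',\,x_3+x_3'+x_1x_2'] .
\]
Let $\Gamma$ be the group of integer matrices and let
$\exp(tX)=[t,\alpha t,\alpha t^2/2]$ with $(1,\alpha)$ Diophantine. The map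
$\iota(\xi,\eta)=\Gamma[0,\xi,\eta]$ embeds $\mathbb{T}^2$ in $M$. The
coordinate $x_1\bmod 1$ is a function on $M$ that grows at unit speed along
the flow, so every point of $M$ is $\phi_t\,\iota(\xi,\eta)$ for a unique
$t\in[0,1)$ and a unique $(\xi,\eta)\in\mathbb{T}^2$. From
\[
[-1,0,0]\,[0,\xi,\eta]\,[1,\alpha,\alpha/2]=[0,\,\xi+\alpha,\,\eta-\xi-\alpha/2]
\]
we get $\phi_1\circ\iota=\iota\circ T$ with
$T(\xi,\eta)=(\xi+\alpha,\eta-\xi-\alpha/2)$.

Let $\rho\ge0$ be smooth with compact support in $(0,1)$ and $\int\rho=1$.
Then $w(\phi_t\,\iota(\xi,\eta))=\rho(t)\cos2\pi\eta$, $0\le t<1$, is a smooth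
function on $M$. It is not a continuous coboundary. Suppose $w=Xu$ and put
$U=u\circ\iota$; then $U\circ T-U=\cos2\pi\eta$. Let $e(s)=e^{2\pi is}$ and
let $U_m$ be the Fourier coefficient of $e(m\xi+\eta)$ in $U$. Composition
with $T$ sends $e(m\xi+\eta)$ to $e((m-\frac12)\alpha)\,e((m-1)\xi+\eta)$, so
\[
e\big((m+\tfrac12)\alpha\big)U_{m+1}-U_m=
\begin{cases}\tfrac12,&m=0,\\ 0,&m\neq0.\end{cases}
\]
Hence $|U_m|$ is constant for $m\ge1$ and constant for $m\le0$. Since
$U_m\to0$ as $|m|\to\infty$, all $U_m$ vanish, which contradicts the equation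
for $m=0$.

Let $\psi$ be the translation by the central element $[0,0,\frac12]$. Then
$w\circ\psi^{-1}=-w$, and in particular $\int w\,d\mu=0$. For small
$\varepsilon>0$ put $f=1+\varepsilon w$ and
$g=f\circ\psi^{-1}=1-\varepsilon w$. Both have mean $1$, so they could only be
cohomologous to the constant $1$, and they are not. Thus $\phi^f$ and $\phi^g$
are non-trivial and conjugate by $\psi$, while $f-g=2\varepsilon w$ is not a
coboundary.
\end{example}

The question whether $f-g$ is a coboundary, posed as open by Forni and
Kanigowski \cite{FK}, is therefore to be understood modulo symmetries.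

\medskip
\noindent\textbf{Question.}
\emph{Let $\phi$ be a Diophantine Heisenberg nilflow and let $f,g$ be smooth
positive functions such that $\phi^f$ and $\phi^g$ are non-trivial and $C^0$
conjugate. Must there exist a symmetry $(\psi,c)$, with $\psi$ a
diffeomorphism, such that $c^{-1}f\circ\psi^{-1}-g$ is a smooth coboundary?}

\subsection{Results}
The answer is yes, and non-triviality is not needed. Call a map of $M$
\emph{affine} if it has the form $\psi(\Gamma x)=\Gamma A(x)n$, where $A$ is
an automorphism of the Lie group $N$ with $A(\Gamma)=\Gamma$ and $n\in N$.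
Affine maps are diffeomorphisms (Lemma~\ref{lem:affine}). An \emph{affine
symmetry} is a symmetry $(\psi,c)$ with $\psi$ affine.

\begin{theorem}\label{thm:smooth}
Let $\phi$ be a Diophantine Heisenberg nilflow and let $f,g>0$ be smooth. The
following are equivalent:
\begin{enumerate}
\item[(i)] $\phi^f$ and $\phi^g$ are $C^0$ conjugate;
\item[(ii)] $\phi^f$ and $\phi^g$ are $C^\infty$ conjugate;
\item[(iii)] there is an affine symmetry $(\psi,c)$ such that
$c^{-1}f\circ\psi^{-1}-g$ is a smooth coboundary.
\end{enumerate}
Moreover, every $C^0$ conjugacy from $\phi^f$ to $\phi^g$ is a $C^\infty$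
diffeomorphism of the form $H'\circ\psi$, where $H'(y)=\phi_{b(y)}(y)$ with
$b\in C^\infty(M)$ and $(\psi,c)$ is as in \textup{(iii)}, and
$c=\int f\,d\mu\big/\int g\,d\mu$.
\end{theorem}

The topological part of this statement needs neither the Heisenberg group nor
a Diophantine condition.

\begin{theorem}\label{thm:general}
Let $\phi$ be a minimal nilflow on $M=\Gamma\backslash N$ and let $f,g>0$ be
continuous. Let $H$ be a $C^0$ conjugacy from $\phi^f$ to $\phi^g$. Then there
are an affine symmetry $(\psi,c)$ and a continuous $b:M\to\mathbb{R}$ with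
\[
H=H'\circ\psi,\qquad H'(y)=\phi_{b(y)}(y),
\]
and $f'-g=Xu$, where $f'=c^{-1}f\circ\psi^{-1}$ and
$u(y)=\int_0^{b(y)}g(y_r)\,dr$. Conversely, if $c^{-1}f\circ\psi^{-1}-g$ is a
continuous coboundary for some affine symmetry $(\psi,c)$, then $\phi^f$ and
$\phi^g$ are $C^0$ conjugate.
\end{theorem}

To see how much is lost by working modulo symmetries, we list them.

\begin{theorem}\label{thm:symmetries}
\begin{enumerate}
\item[(a)] Every symmetry of a minimal nilflow is affine.
\item[(b)] The symmetries with factor $1$ of an irrational Heisenberg nilflow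
are exactly the maps $\Gamma x\mapsto\Gamma n_0\,x\exp(sX)\exp(\zeta Z)$,
where $n_0$ lies in the normalizer of $\Gamma$ in $N$, $s,\zeta\in\mathbb{R}$,
and $Z$ spans the center of $\mathfrak n$.
\item[(c)] For an irrational Heisenberg nilflow, the set of factors of
symmetries is $\{1\}$ if the slope is not a quadratic irrational, and it is an
infinite cyclic group of quadratic units otherwise.
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:factorone}
In the setting of Theorem~\ref{thm:smooth}, assume \textup{(i)}. If
$\int f\,d\mu=\int g\,d\mu$, which is automatic when the slope is not a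
quadratic irrational, then $f\circ\psi_0-g$ is a smooth coboundary for some
map $\psi_0(\Gamma x)=\Gamma n_0\,x\exp(\zeta Z)$ with $n_0$ normalizing
$\Gamma$. If some conjugacy from $\phi^f$ to $\phi^g$ is homotopic to the
identity, one may take $\psi_0$ to be a central translation.
\end{corollary}

The proof of Theorem~\ref{thm:general} (Section~\ref{sec:general}) compares a
lift of $H$ to $N$ with the automorphism that it induces on $\Gamma$. The two
differ by a bounded error, and minimality forces this error to be constant in
all directions except that of the flow. The passage to smooth coboundaries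
(Section~\ref{sec:smooth}) uses that the equation $f'-g=Xu$ is linear, so that
the pair $(f',g)$ can be traded for a pair $(F,1)$ to which
Theorem~\ref{thm:known} applies. Section~\ref{sec:symmetries} treats the
symmetries.

\section{Nilmanifolds, minimality and affine maps}\label{sec:background}

We use the following standard facts about $N$ and $\Gamma$.
\begin{enumerate}
\item[(N1)] The map $\exp:\mathfrak n\to N$ is a diffeomorphism. The
projection $N\to M$ is the universal covering, with $\Gamma$ acting as deck
group by left multiplication. The measure $\mu$ is the only Borel probability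
measure on $M$ invariant under all right translations
$R_m(\Gamma x)=\Gamma xm$.
\item[(N2)] The terms $N_1=N$, $N_{k+1}=[N,N_k]$ of the lower central series
are closed connected normal subgroups, and $N_k=\{e\}$ for large $k$. The
quotient $N_k/N_{k+1}$ is a finite-dimensional real vector space, and it is
central in $N/N_{k+1}$.
\item[(N3)] (Malcev; see \cite[Theorem 2.11 and its corollaries]{Rag}.) Every
automorphism of $\Gamma$ extends uniquely to an automorphism of the Lie group
$N$.
\item[(N4)] A nilflow is minimal if and only if its projection to the maximal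
torus factor is minimal \cite{AGH}.
\end{enumerate}
An irrational linear flow on $\mathbb{T}^2$ is minimal, so by (N4) irrational,
and in particular Diophantine, Heisenberg nilflows are minimal. For an
automorphism $A$ of $N$ we denote its differential on $\mathfrak n$ by $A$, so
that $A(\exp W)=\exp(AW)$, and the induced linear map of $V$ by $\bar A$.

Minimality enters through the next lemma only. Part (c) is the engine of the
main proof.

\begin{lemma}\label{lem:minimal}
Let $\phi$ be a minimal nilflow.
\begin{enumerate}
\item[(a)] For every $y\in M$ the map $t\mapsto y_t$ is injective.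
\item[(b)] $\bar X\ne0$.
\item[(c)] Let $z$ be a continuous map from $M$ to a finite-dimensional real
vector space such that $\delta(t)=z(y_t)-z(y)$ does not depend on $y$. Then
$\delta\equiv0$ and $z$ is constant. In particular, every continuous
$\phi$-invariant function is constant.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Otherwise the orbit of $y$ is the image of a compact interval under a
smooth map. It is then closed and dense, hence equal to $M$, and it has
measure zero because $\dim M\ge2$. This is a contradiction.

(b) Since $N$ is nilpotent and non-trivial, $V\ne0$ and the torus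
$V/p(\Gamma)$ is not a point. If $\bar X=0$, each orbit projects to a single
point of this torus and is not dense in $M$.

(c) We have
$\delta(t+t')=\big(z(y_{t+t'})-z(y_t)\big)+\big(z(y_t)-z(y)\big)
=\delta(t')+\delta(t)$, so $\delta(mt)=m\,\delta(t)$ for all integers $m$. As
$M$ is compact, $z$ and $\delta$ are bounded, which forces $\delta(t)=0$. So
$z$ is constant on a dense orbit, hence constant.
\end{proof}

\begin{lemma}\label{lem:affine}
An affine map $\psi(\Gamma x)=\Gamma A(x)n$ is a diffeomorphism of $M$ that
preserves $\mu$, and its inverse is affine. It is a symmetry with factor $c>0$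
if and only if
\begin{equation}\label{eq:affine}
\exp(tAX)\,n=n\exp(ctX)\quad\text{for all }t,
\end{equation}
that is, if and only if $\operatorname{Ad}(n^{-1})AX=cX$. In this case
$\bar A\bar X=c\bar X$.
\end{lemma}

\begin{proof}
The map is well defined because $A(\Gamma)=\Gamma$, and its inverse is induced
by $x\mapsto A^{-1}(xn^{-1})=A^{-1}(x)A^{-1}(n^{-1})$. We have
$\psi\circ R_m=R_{m'}\circ\psi$ with $m'=n^{-1}A(m)n$, and $m'$ runs through
$N$ as $m$ does. So $\psi_*\mu$ is invariant under all right translations and
equals $\mu$ by (N1).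

We have $\psi(\phi_t\Gamma x)=\Gamma A(x)\exp(tAX)n$ and
$\phi_{ct}(\psi\,\Gamma x)=\Gamma A(x)n\exp(ctX)$, so \eqref{eq:affine}
implies that $\psi$ is a symmetry. Conversely, equality at $x=e$ says that
$\exp(tAX)n\exp(-ctX)n^{-1}\in\Gamma$ for all $t$. This is a continuous path
in a discrete group that starts at $e$, so it is constant, which is
\eqref{eq:affine}. The relation can be written as
$\exp(t\operatorname{Ad}(n^{-1})AX)=\exp(ctX)$, and applying $p$ to it gives
$\bar A\bar X=c\bar X$.
\end{proof}

\section{Shifts along orbits}\label{sec:shift}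

A conjugacy that moves each point within its own orbit is the same thing as a
solution of the coboundary equation. The dictionary is this: $u(y)$ is the
time that $\phi^g$ needs to travel from $y$ to its image $\phi_{b(y)}(y)$.

\begin{lemma}\label{lem:shift}
Let $\phi$ be a minimal nilflow and let $F,g>0$ be continuous.
\begin{enumerate}
\item[(a)] If $b$ is continuous and $H'(y)=\phi_{b(y)}(y)$ satisfies
$H'\circ\phi^F_\tau=\phi^g_\tau\circ H'$ for all $\tau$, then $F-g=Xu$ with
$u(y)=\int_0^{b(y)}g(y_r)\,dr$.
\item[(b)] Let $F-g=Xu$ with $u$ continuous. For each $y$ there is a unique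
$b(y)$ with $\int_0^{b(y)}g(y_r)\,dr=u(y)$. The function $b$ is continuous,
and $H'(y)=\phi_{b(y)}(y)$ is a $C^0$ conjugacy from $\phi^F$ to $\phi^g$. If
$F,g,u$ are smooth, then $b$ is smooth and $H'$ is a $C^\infty$
diffeomorphism.
\end{enumerate}
\end{lemma}

\begin{proof}
\emph{Equivariance.} Let $b$ and $u$ be related by
$u(y)=\int_0^{b(y)}g(y_r)\,dr$. Fix $y$ and $t$ and let
$\tau=\int_0^tF(y_r)\,dr$; as $t$ runs through $\mathbb{R}$, so does $\tau$.
Then $H'(\phi^F_\tau y)=H'(y_t)=y_{t+b(y_t)}$, while
$\phi^g_\tau(H'y)=y_\sigma$ with $\int_{b(y)}^\sigma g(y_r)\,dr=\tau$. By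
Lemma~\ref{lem:minimal}(a) these points agree if and only if
$\sigma=t+b(y_t)$, that is,
\begin{equation}\label{eq:shift}
\int_{b(y)}^{t+b(y_t)}g(y_r)\,dr=\int_0^tF(y_r)\,dr .
\end{equation}
Since $u(y_t)=\int_t^{t+b(y_t)}g(y_r)\,dr$, we have
\[
u(y_t)-u(y)=\int_{b(y)}^{t+b(y_t)}g(y_r)\,dr-\int_0^tg(y_r)\,dr .
\]
So \eqref{eq:shift} holds for all $y,t$ if and only if $F-g=Xu$. This proves
(a) and the equivariance of $H'$ in (b).

\emph{The function $b$.} The function $G(y,s)=\int_0^sg(y_r)\,dr$ is
continuous, and $\partial_sG\ge m=\min g>0$. So $G(y,\cdot)$ is an increasing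
homeomorphism of $\mathbb{R}$, and $b(y)$ exists and is unique. Moreover
\[
m\,|b(y)-b(y')|\le|G(y',b(y))-G(y',b(y'))|=|G(y',b(y))-u(y')|,
\]
and the right side tends to $|G(y,b(y))-u(y)|=0$ as $y'\to y$. For smooth $g$
and $u$, the implicit function theorem shows that $b$ is smooth.

\emph{The inverse.} The natural candidate is the map obtained by exchanging
$F$ and $g$. Since $g-F=X(-u)$, define $b'$ by
$\int_0^{b'(y)}F(y_r)\,dr=-u(y)$ and put $K(y)=\phi_{b'(y)}(y)$. For
$z=H'(y)=y_{b(y)}$,
\begin{align*}
\int_0^{-b(y)}F(z_r)\,dr&=-\int_0^{b(y)}F(y_r)\,dr\\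
&=-\Big(\int_0^{b(y)}g(y_r)\,dr+u(z)-u(y)\Big)=-u(z).
\end{align*}
Hence $b'(z)=-b(y)$ and $K(H'y)=y$. The same computation with the data
$(F,g,u,b)$ and $(g,F,-u,b')$ exchanged gives $H'\circ K=\mathrm{id}$. Both
maps are continuous, and both are smooth if $F,g,u$ are.
\end{proof}

\section{Conjugacies are shifts of affine symmetries}\label{sec:general}

The converse part of Theorem~\ref{thm:general} is now immediate: $\psi$ is a
conjugacy from $\phi^f$ to $\phi^{f'}$ by \eqref{eq:transport}, and
Lemma~\ref{lem:shift}(b) gives a conjugacy from $\phi^{f'}$ to $\phi^g$. For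
the direct part, an arbitrary conjugacy $H$ has to be compared with an affine
map. All we know is that $H$ sends orbits of $\phi$ to orbits of $\phi$,
preserving their direction.

\subsection{The case of the two-torus}
Let $N=\mathbb{R}^2$, $\Gamma=\mathbb{Z}^2$ and $\phi_t(x)=x+t\omega$ with
$\omega$ of irrational slope. A homeomorphism $H$ of $\mathbb{T}^2$ lifts to
$\tilde H(x)=Ax+h(x)$ with $A\in GL(2,\mathbb{Z})$ and $h$ continuous and
periodic. If $H$ is a conjugacy between time changes, then
$\tilde H(x+t\omega)=\tilde H(x)+s(y,t)\,\omega$ for a real number $s(y,t)$,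
where $y$ is the class of $x$. That is,
\[
tA\omega+h(y_t)-h(y)=s(y,t)\,\omega .
\]
The time $s(y,t)$ depends on $f$, $g$ and $H$, but it appears only in the
direction of $\omega$. Take a linear form $\ell'\neq0$ with $\ell'(\omega)=0$.
Applying it removes $s$:
\[
\ell'h(y_t)-\ell'h(y)=-t\,\ell'(A\omega).
\]
By Lemma~\ref{lem:minimal}(c), $\ell'(A\omega)=0$ and $\ell'h$ is constant.
The first fact says $A\omega=c\omega$ for some $c$. The second says
$h(y)=n+a(y)\omega$ with $n$ constant and $a$ a continuous real function. So
$\tilde H(x)=(Ax+n)+a(y)\omega$ is an affine map followed by a shift along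
orbits.

For non-abelian $N$ there is in general no homomorphism that kills $X$ and
sees all other directions. We therefore reverse the order. First we solve for
$s$ in the abelianization $V$ and use the solution to divide out the shift;
this leaves an equation without unknown time. Then we descend the lower
central series. Each layer is a central vector group, where the equation
becomes additive and Lemma~\ref{lem:minimal}(c) applies.

\subsection{Proof of the direct part of Theorem~\ref{thm:general}}
\emph{Step 1: the linear part and the bounded error.} Let $\tilde H:N\to N$ be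
a lift of $H$ to the universal cover. For $\gamma\in\Gamma$ the map
$x\mapsto\tilde H(\gamma x)$ is another lift, so
$\tilde H(\gamma x)=A(\gamma)\tilde H(x)$ for a unique $A(\gamma)\in\Gamma$,
and $A$ is a homomorphism. Let $\tilde G$ be the lift of $H^{-1}$ with
$\tilde G(\tilde H(e))=e$, and let $B$ be its homomorphism. The maps
$\tilde G\tilde H$ and $\tilde H\tilde G$ lift the identity and fix $e$ and
$\tilde H(e)$ respectively, so both are the identity. Then
$\gamma x=\tilde G\tilde H(\gamma x)=B(A(\gamma))\,x$, so $BA=\mathrm{id}$,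
and in the same way $AB=\mathrm{id}$. Thus $A$ is an automorphism of $\Gamma$,
and by (N3) it extends to an automorphism $A$ of $N$. Put
$h(x)=A(x)^{-1}\tilde H(x)$. Then
$h(\gamma x)=A(x)^{-1}A(\gamma)^{-1}A(\gamma)\tilde H(x)=h(x)$, so $h$
descends to a continuous map $h:M\to N$, and
\[
\tilde H(x)=A(x)\,h(\Gamma x).
\]

\emph{Step 2: the orbit equation.} Let $y=\Gamma x$ and $t\in\mathbb{R}$, and
define $s=s(y,t)$ by
\[
\int_0^sg\big(\phi_r(Hy)\big)\,dr=\tau=\int_0^tf(y_r)\,dr .
\]
Then $H(y_t)=H(\phi^f_\tau y)=\phi^g_\tau(Hy)=\phi_s(Hy)$. The function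
$s(y,\cdot)$ is continuous, $s(y,0)=0$, and $s(y,t)\ge t\min f/\max g$ for
$t\ge0$. The paths $t\mapsto\tilde H(x\exp(tX))$ and
$t\mapsto\tilde H(x)\exp(s(y,t)X)$ both lift $t\mapsto H(y_t)$ and agree at
$t=0$, so they are equal. Inserting $\tilde H=A\cdot h$ and canceling $A(x)$
on the left, we get
\begin{equation}\label{eq:orbit}
\exp(tAX)\,h(y_t)=h(y)\exp\big(s(y,t)X\big).
\end{equation}

\emph{Step 3: removing the shift.} By Lemma~\ref{lem:minimal}(b) there is a
linear form $\ell$ on $V$ with $\ell(\bar X)=1$. The homomorphism
$\ell\circ p:N\to\mathbb{R}$ sends $\exp(sX)$ to $s$, so it reads off the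
unknown time. Put $a=\ell\circ p\circ h$, a continuous function on $M$, and
$c=\ell(\bar A\bar X)$. Applying $\ell\circ p$ to \eqref{eq:orbit} gives
\begin{equation}\label{eq:time}
s(y,t)=ct+a(y_t)-a(y).
\end{equation}
Since $a$ is bounded and $s(y,t)\to+\infty$ as $t\to+\infty$, we have $c>0$.
Put $h'(y)=h(y)\exp(-a(y)X)$. By \eqref{eq:orbit} and \eqref{eq:time},
\begin{equation}\label{eq:clean}
\begin{aligned}
\exp(tAX)\,h'(y_t)&=h(y)\exp\big((s(y,t)-a(y_t))X\big)\\
&=h(y)\exp\big((ct-a(y))X\big)=h'(y)\exp(ctX).
\end{aligned}
\end{equation}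
In \eqref{eq:clean} the point $y$ enters only through $h'$.

\emph{Step 4: $h'$ is constant.} We show by induction on $k$ that
$y\mapsto h'(y)N_k$ is constant. For $k=1$ there is nothing to prove. Suppose
$h'(y)\in nN_k$ for a fixed $n\in N$ and all $y$. In the group $N/N_{k+1}$
write $h'(y)=n\,z(y)$ with $z:M\to N_k/N_{k+1}$ continuous. Then
\eqref{eq:clean} reads $\exp(tAX)\,n\,z(y_t)=n\,z(y)\exp(ctX)$. Since $z(y)$
is central by (N2), it can be moved past $\exp(ctX)$, and
\begin{equation}\label{eq:drift}
z(y_t)\,z(y)^{-1}=n^{-1}\exp(-tAX)\,n\exp(ctX)\quad\text{in }N/N_{k+1}.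
\end{equation}
The left side is the difference $z(y_t)-z(y)$ in the vector space
$N_k/N_{k+1}$, and the right side does not depend on $y$. By
Lemma~\ref{lem:minimal}(c), $z$ is constant, so $h'(y)N_{k+1}$ is constant.
Since $N_k=\{e\}$ for large $k$, we conclude that $h'\equiv n$ for some
$n\in N$.

\emph{Step 5: conclusion.} Put $\psi(\Gamma x)=\Gamma A(x)n$. With
$h'\equiv n$, equation \eqref{eq:clean} is \eqref{eq:affine}, so $(\psi,c)$ is
an affine symmetry. From $\tilde H(x)=A(x)\,n\exp(a(\Gamma x)X)$ we get
$H(y)=\phi_{a(y)}(\psi y)$, that is, $H=H'\circ\psi$ with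
$H'(y)=\phi_{b(y)}(y)$ and $b=a\circ\psi^{-1}$. By \eqref{eq:transport}, the
map $H'=H\circ\psi^{-1}$ is a conjugacy from $\phi^{f'}$ to $\phi^g$, and
Lemma~\ref{lem:shift}(a) gives $f'-g=Xu$. \qed

\begin{remark}\label{rem:heisenbergstep}
For the Heisenberg group, Step 4 has two stages. Take a basis $X,Y,Z=[X,Y]$ of
$\mathfrak n$ with $Z$ central. The stage $k=1$ takes place in $V$; it gives
$\bar A\bar X=c\bar X$, so $AX=cX+\beta Z$, and $h'(y)=n\exp(z(y)Z)$ with $z$
real and $n=\exp(qX+rY)$. At the stage $k=2$ we have
$\operatorname{Ad}(n^{-1})AX=cX+(\beta+rc)Z$, so \eqref{eq:drift} becomes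
$z(y_t)-z(y)=-t(\beta+rc)$. Boundedness of $z$ forces $r=-\beta/c$. So $AX$
need not be a multiple of $X$; the translation part $n$ corrects it. This
interplay between $A$ and $n$ is invisible on the torus.
\end{remark}

\begin{remark}\label{rem:hypotheses}
Nilpotency is used to extend $A$ to $N$ and to end the induction, and
compactness of $M$ is used to bound $a$ and $z$. Minimality cannot be dropped.
On $\mathbb{T}^2$ let $\phi_t(x_1,x_2)=(x_1+t,x_2)$ and $f=g=1$. For any
homeomorphism $\theta$ of the circle, $H(x_1,x_2)=(x_1,\theta(x_2))$ commutes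
with $\phi$. For an affine symmetry, $(1,0)$ is an eigenvector of
$A\in GL(2,\mathbb{Z})$, so the second coordinate of $H'\circ\psi$ is
$\pm x_2+\mathrm{const}$. Hence $H$ has the form $H'\circ\psi$ only if
$\theta$ is affine.
\end{remark}

\section{From continuous to smooth coboundaries}\label{sec:smooth}

Theorem~\ref{thm:general} produces a solution $u$ of $f'-g=Xu$ that is only
continuous, and Theorem~\ref{thm:known} concerns time changes conjugate to
$\phi$ itself, which $\phi^{f'}$ and $\phi^g$ need not be. The link is that a
continuous coboundary stays one when multiplied by a small constant, and then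
it can be added to the constant function $1$.

\begin{lemma}\label{lem:regularity}
Let $\phi$ be a Diophantine Heisenberg nilflow. If $k$ is smooth, $u$ is
continuous and $k=Xu$, then $u$ is smooth.
\end{lemma}

\begin{proof}
Choose a constant $C>\max|k|$ and put $F=1+k/C$, a smooth positive function
with $F-1=X(u/C)$. By Lemma~\ref{lem:shift}(b), $\phi^F$ is $C^0$ conjugate to
$\phi^1=\phi$. By Theorem~\ref{thm:known}, $F-c'=Xv$ for a constant $c'$ and
some $v\in C^\infty(M)$. Both $F-1$ and $F-c'$ have zero mean, so $c'=1$ and
$k=C(F-1)=X(Cv)$. Subtracting, $X(u-Cv)=0$, so $u-Cv$ is continuous and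
invariant. It is constant by Lemma~\ref{lem:minimal}(c), and $u$ is smooth.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:smooth}]
Trivially (ii) implies (i). Assume (iii). The diffeomorphism $\psi$ is a
conjugacy from $\phi^f$ to $\phi^{f'}$ by \eqref{eq:transport}, and
Lemma~\ref{lem:shift}(b) with smooth data gives a $C^\infty$ conjugacy from
$\phi^{f'}$ to $\phi^g$. This is (ii).

Now let $H$ be any $C^0$ conjugacy from $\phi^f$ to $\phi^g$, and take
$\psi,c,b,f',u$ from Theorem~\ref{thm:general}. The function $f'-g$ is smooth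
and equals $Xu$, so $u$ is smooth by Lemma~\ref{lem:regularity}. Hence (i)
implies (iii). The function $b$ solves $\int_0^{b(y)}g(y_r)\,dr=u(y)$, so it
is the function of Lemma~\ref{lem:shift}(b) for the smooth data $f',g,u$.
Therefore $b$ is smooth, and $H'$ and $H=H'\circ\psi$ are $C^\infty$
diffeomorphisms. Finally, $f'-g$ has zero mean and $\psi$ preserves $\mu$, so
$c^{-1}\int f\,d\mu=\int g\,d\mu$.
\end{proof}

\begin{remark}\label{rem:liouville}
Beyond minimality, the Heisenberg structure and the Diophantine condition are
used only through Theorem~\ref{thm:known}. For an irrational Heisenberg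
nilflow that is not Diophantine, (i) does not imply (iii). In that case there
are $k_j\in\mathbb{Z}^2$ with $|k_j|\ge2^j$, $|k_{j+1}|>|k_j|$ and
$|k_j\cdot\bar X|\le|k_j|^{-j}$. On $\mathbb{T}^2$ put
\[
u=\sum_j\frac{\cos2\pi k_j\cdot v}{|k_j|},\qquad
w=-2\pi\sum_j\frac{k_j\cdot\bar X}{|k_j|}\,\sin2\pi k_j\cdot v ,
\]
and pull both functions back to $M$. The size of the coefficients shows that
$w$ is smooth and that $u$ is continuous but not smooth, and $w=Xu$ by
termwise integration. For $f=1+\varepsilon w>0$ and $g=1$, (i) holds by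
Lemma~\ref{lem:shift}(b). If $c^{-1}f\circ\psi^{-1}-1=Xv$ with $v$ smooth,
then $X(v\circ\psi)=c\,(Xv)\circ\psi=f-c$. The means give $c=1$, so
$v\circ\psi-\varepsilon u$ is invariant, hence constant, and $u$ would be
smooth.
\end{remark}

\section{The symmetries}\label{sec:symmetries}

\subsection{Symmetries are affine}
A symmetry is itself a conjugacy between two constant time changes, so
Theorem~\ref{thm:general} describes it.

\begin{proof}[Proof of Theorem~\ref{thm:symmetries}\textup{(a)}]
Let $(\psi,c)$ be a symmetry. By \eqref{eq:transport}, $\psi$ is a conjugacy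
from $\phi^1$ to $\phi^{1/c}$. Theorem~\ref{thm:general} with $f=1$ and
$g=1/c$ gives $\psi=H'\circ\psi_1$, where $H'(y)=\phi_{b(y)}(y)$,
$(\psi_1,c_1)$ is an affine symmetry, and $c_1^{-1}-c^{-1}=Xu$ with $u=b/c$. A
constant with zero mean vanishes, so $c_1=c$ and $u$ is invariant. Thus $b$ is
constant, and if $\psi_1(\Gamma x)=\Gamma A(x)n$, then
$\psi(\Gamma x)=\Gamma A(x)\,n\exp(bX)$.
\end{proof}

\subsection{The ring of multipliers of the slope}
From now on $N$ is the Heisenberg group and $\phi$ is irrational. All brackets
in $\mathfrak n$ are central, so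
$\operatorname{Ad}(\exp W)=1+\operatorname{ad}W$, and the bracket induces a
non-zero alternating form on $V$. Since $\bar X\ne0$, there is $Y$ such that
$X,Y,Z=[X,Y]$ is a basis of $\mathfrak n$; the vector $Z$ spans the center. We
identify $V=\mathbb{R}^2$ and $p(\Gamma)=\mathbb{Z}^2$, so that $\bar X$ is a
non-zero multiple of $(1,\alpha)$.

By part (a), a symmetry has the form $\psi(\Gamma x)=\Gamma A(x)n$. The map
$\bar A$ preserves $\mathbb{Z}^2$, so $\bar A\in GL(2,\mathbb{Z})$, and
$\bar A\bar X=c\bar X$ by Lemma~\ref{lem:affine}. This leads to the ring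
\[
R=\{B\in M_2(\mathbb{Z}):B\bar X\in\mathbb{R}\bar X\}
\]
and the ring homomorphism $\lambda:R\to\mathbb{R}$ defined by
$B\bar X=\lambda(B)\bar X$. A matrix $B=(b_{ij})$ sends $(1,\alpha)$ to
$(b_{11}+b_{12}\alpha,\ b_{21}+b_{22}\alpha)$. Hence
\begin{equation}\label{eq:ring}
B\in R\iff b_{12}\alpha^2+(b_{11}-b_{22})\alpha-b_{21}=0,\qquad
\lambda(B)=b_{11}+b_{12}\alpha .
\end{equation}
The map $\lambda$ is injective: if $B(1,\alpha)=0$, both rows of $B$ vanish
because $\alpha$ is irrational. The group of units is
$R^\times=R\cap GL(2,\mathbb{Z})$, since the inverse of a matrix in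
$R\cap GL(2,\mathbb{Z})$ is an integer matrix with eigenvector $\bar X$. So
for every symmetry, $\bar A\in R^\times$ and $c=\lambda(\bar A)$.

\begin{proof}[Proof of Theorem~\ref{thm:symmetries}\textup{(b)}]
Let $c=1$. Then $\lambda(\bar A)=\lambda(I)$, so $\bar A=I$. Hence
$AX=X+\beta Z$ and $AY=Y+\beta'Z$ for some reals $\beta,\beta'$, and
$AZ=[AX,AY]=Z$. For $W=\beta'X-\beta Y$ we have $[W,X]=\beta Z$ and
$[W,Y]=\beta'Z$, so $A=\operatorname{Ad}(n_0)$ on $\mathfrak n$ with
$n_0=\exp W$. Thus $A(x)=n_0xn_0^{-1}$, and $A(\Gamma)=\Gamma$ says that $n_0$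
normalizes $\Gamma$. With $m=n_0^{-1}n$ we have
$\psi(\Gamma x)=\Gamma n_0xm$, and \eqref{eq:affine} becomes
$\exp(tX)m=m\exp(tX)$. Write $m=\exp(sX+rY+\zeta Z)$. Then
$\operatorname{Ad}(m)X=X-rZ$, so $r=0$ and $m=\exp(sX)\exp(\zeta Z)$.
Conversely, a map of the stated form is affine, with $A(x)=n_0xn_0^{-1}$ and
$n=n_0\exp(sX)\exp(\zeta Z)$, and it commutes with $\phi_t$ because
$\exp(sX)\exp(\zeta Z)$ commutes with $\exp(tX)$.
\end{proof}

For (c) we must know which units of $R$ come from symmetries. There are two
obstacles: the matrix has to be lifted to an automorphism of $N$ that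
preserves $\Gamma$, and the lift need not map $X$ to a multiple of $X$.

\begin{lemma}\label{lem:lifting}
For every $B\in R^\times$ with $\lambda(B)>0$ there is an affine symmetry with
$\bar A=B$ and factor $\lambda(B)$.
\end{lemma}

\begin{proof}
Choose $x_1=\exp X_1$ and $x_2=\exp X_2$ in $\Gamma$ that project to the
standard basis of $\mathbb{Z}^2$. Then $Z_0=[X_1,X_2]\neq0$, the vectors
$X_1,X_2,Z_0$ form a basis of $\mathfrak n$, and
$x_1x_2x_1^{-1}x_2^{-1}=\exp Z_0$. So $\Gamma\cap[N,N]$ is a non-trivial
discrete subgroup of a line, generated by one element $z$, and $\Gamma$ is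
generated by $x_1,x_2,z$. Define a linear map $A$ of $\mathfrak n$ by
\[
\exp(AX_1)=x_1^{b_{11}}x_2^{b_{21}},\qquad
\exp(AX_2)=x_1^{b_{12}}x_2^{b_{22}},\qquad
AZ_0=(\det B)\,Z_0 .
\]
Modulo the center, $AX_j=b_{1j}X_1+b_{2j}X_2$. So $A$ is invertible, induces
$B$ on $V$, and satisfies
$[AX_1,AX_2]=(b_{11}b_{22}-b_{21}b_{12})Z_0=A[X_1,X_2]$; the brackets with
$Z_0$ vanish on both sides. Thus $A$ is an automorphism of $\mathfrak n$, and
it defines an automorphism of the simply connected group $N$. It maps
$x_1,x_2$ into $\Gamma$ and $z$ to $z^{\pm1}$, so $A(\Gamma)\subset\Gamma$.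
The subgroup $A(\Gamma)$ contains the kernel $\langle z\rangle$ of
$p|_\Gamma$, and $p(A(\Gamma))=B\mathbb{Z}^2=\mathbb{Z}^2$. Hence
$A(\Gamma)=\Gamma$.

Let $c=\lambda(B)$. Then $AX=cX+\beta Z$ for some $\beta$, and for
$n=\exp(rY)$ we have
$\operatorname{Ad}(n^{-1})AX=cX+\beta Z-rc[Y,X]=cX+(\beta+rc)Z$. With
$r=-\beta/c$, Lemma~\ref{lem:affine} shows that $\Gamma x\mapsto\Gamma A(x)n$
is a symmetry with factor $c$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:symmetries}\textup{(c)}]
By Lemma~\ref{lem:lifting} and the discussion before it, the set of factors is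
$\lambda(R^\times)\cap\mathbb{R}_{>0}$. Since $\lambda$ is injective,
$\lambda(R^\times)$ is the unit group of the ring $\lambda(R)$.

If $\alpha$ is not quadratic, then $1,\alpha,\alpha^2$ are linearly
independent over $\mathbb{Q}$, and \eqref{eq:ring} forces $b_{12}=b_{21}=0$
and $b_{11}=b_{22}$. So $\lambda(R)=\mathbb{Z}$, whose only positive unit is
$1$.

Let $P\alpha^2+Q\alpha+S=0$ with integers $P\ne0$, $Q$, $S$. By
\eqref{eq:ring}, the matrix with rows $(0,P)$ and $(-S,-Q)$ lies in $R$ and
has eigenvalue $P\alpha$. Therefore
$\mathbb{Z}+\mathbb{Z}P\alpha\subset\lambda(R)\subset\mathbb{Z}+\mathbb{Z}\alpha$,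
so $\lambda(R)$ is a subring of $\mathbb{Q}(\alpha)$ that contains $1$ and is
free of rank $2$ over $\mathbb{Z}$; that is, it is an order in a real
quadratic field. By Dirichlet's unit theorem, the units of such an order are
the numbers $\pm\varepsilon^j$, $j\in\mathbb{Z}$, for some $\varepsilon>1$.
The set of factors is $\{\varepsilon^j:j\in\mathbb{Z}\}$.
\end{proof}

\begin{example}\label{ex:golden}
Factors $c\ne1$ do occur in Theorem~\ref{thm:smooth}, because quadratic slopes
are Diophantine. If $\alpha'$ is the conjugate of $\alpha$ and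
$k\in\mathbb{Z}^2\setminus\{0\}$, then
$P(k_1+k_2\alpha)(k_1+k_2\alpha')=Pk_1^2-Qk_1k_2+Sk_2^2$ is a non-zero
integer, so $|k_1+k_2\alpha|\ge\big(|P|(1+|\alpha'|)|k|\big)^{-1}$. For
$\alpha=(1+\sqrt5)/2$, the matrix with rows $(0,1)$ and $(1,1)$ is a unit of
$R$ with eigenvalue $\alpha$. So there is a symmetry with factor $\alpha$, and
$\phi^1$ is conjugate to $\phi^{1/\alpha}$ although $1-1/\alpha$ has non-zero
mean.
\end{example}

\subsection{Conjugacies with factor one}

\begin{proof}[Proof of Corollary~\ref{cor:factorone}]
Let $H$ be a conjugacy and let $(\psi,c)$ be given by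
Theorem~\ref{thm:smooth}, so that $c=\int f\,d\mu/\int g\,d\mu$. If the slope
is not quadratic, then $c=1$ by Theorem~\ref{thm:symmetries}(c), and the means
are equal. Assume now that the means are equal, so $c=1$. Then $\psi^{-1}$ is
a symmetry with factor $1$, and Theorem~\ref{thm:symmetries}(b) gives
$\psi^{-1}=\phi_s\circ\psi_0=\psi_0\circ\phi_s$ with
$\psi_0(\Gamma x)=\Gamma n_0x\exp(\zeta Z)$. It remains to remove $\phi_s$.
Put $k=f\circ\psi_0$, so that $f\circ\psi^{-1}=k\circ\phi_s$. The function
$v(y)=\int_0^sk(y_r)\,dr$ is smooth, and differentiating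
$v(y_t)=\int_t^{t+s}k(y_r)\,dr$ at $t=0$ gives $Xv=k\circ\phi_s-k$. Hence
$f\circ\psi_0-g=(f\circ\psi^{-1}-g)-Xv$ is a smooth coboundary.

Suppose that $H$ is homotopic to the identity through maps $H_\theta$,
$0\le\theta\le1$, with $H_0=\mathrm{id}$ and $H_1=H$. Lift the homotopy to
maps $\tilde H_\theta$ of $N$ with $\tilde H_0=\mathrm{id}$. For
$\gamma\in\Gamma$ and $x\in N$, the paths
$\theta\mapsto\tilde H_\theta(\gamma x)$ and
$\theta\mapsto\gamma\tilde H_\theta(x)$ lift the same path in $M$ and both
start at $\gamma x$, so they agree. If we use the lift $\tilde H=\tilde H_1$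
in the proof of Theorem~\ref{thm:general}, then $A$ is the identity on
$\Gamma$, hence on $N$ by the uniqueness in (N3). So
$\psi(\Gamma x)=\Gamma xn$, and Lemma~\ref{lem:affine} gives $\bar X=c\bar X$,
that is, $c=1$; the means of $f$ and $g$ are equal in this case as well. Then
\eqref{eq:affine} says that $n$ commutes with $\exp(tX)$, and the computation
in the proof of Theorem~\ref{thm:symmetries}(b) gives
$n^{-1}=\exp(sX)\exp(\zeta Z)$ for some $s,\zeta$. The first paragraph applies
with $n_0=e$, and $\psi_0$ is the translation by $\exp(\zeta Z)$.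
\end{proof}

\begin{remark}\label{rem:normalizer}
For the integer lattice of Example~\ref{ex:central}, every map $\psi_0$ as in
Corollary~\ref{cor:factorone} is a central translation. For
$n_0=[a_1,a_2,a_3]$ and $\gamma=[g_1,g_2,g_3]$ the product rule gives
$n_0\gamma n_0^{-1}=\gamma\,[0,0,a_1g_2-a_2g_1]$. So $n_0$ normalizes $\Gamma$
only if $a_1,a_2\in\mathbb{Z}$, and then
$\Gamma n_0x=\Gamma x\,[0,0,a_3]$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{AGH}
Auslander, Green and Hahn,
\emph{Flows on Homogeneous Spaces}, 1963.

\bibitem{FK}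
Giovanni Forni and Adam Kanigowski,
\emph{Counterexamples to a rigidity conjecture},
arXiv:2108.09584 (2021).

\bibitem{Rag}
Raghunathan,
\emph{Discrete Subgroups of Lie Groups}.

\end{thebibliography}
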